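# Rainbow independent sets in cycles

## Two sets on a 4-cycle, and the same question on longer cycles

Take the cycle with vertices $0,1,2,3$ in this order, and two independent sets in it,
$$F_1=\{0,2\},\qquad F_2=\{1,3\}.$$
Try to pick one vertex from $F_1$ and one from $F_2$ so that the two picks are not adjacent. It cannot be done: every even vertex of the 4-cycle is adjacent to every odd vertex.

Put the same two sets on the cycle $0,1,2,3,4$. Now $0\in F_1$ and $3\in F_2$ work, because the neighbors of $0$ are $1$ and $4$.

This is not luck. Let $t\ge 5$, let the vertices of the cycle be the integers mod $t$, and let $F_1,F_2$ be any two independent sets of size $2$. Rotate so that $0\in F_1$. If $F_2$ has an element outside $\{-1,0,1\}$, that element and $0$ are distinct and non-adjacent, and we are done. Otherwise $F_2$ is an independent 2-set inside $\{-1,0,1\}$, so $F_2=\{-1,1\}$. Let $b$ be the other element of $F_1$; it is not $0$, $1$ or $-1$. If $b$ is not adjacent to $1$, take $b$ and $1$. If $b$ is not adjacent to $-1$, take $b$ and $-1$. The remaining possibility is that $b$ is adjacent to both, so that $b=2$ and $b=-2$, whence $4\equiv 0 \pmod t$, which is impossible for $t\ge5$.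

Keep one detail of this argument in mind. In the second case $F_2$ is left with two mirror-image positions, $-1$ and $1$, and we decide between them only after seeing $b$.

Now three sets of size three. On the 6-cycle,
$$F_1=\{0,2,4\},\qquad F_2=F_3=\{1,3,5\}$$
have no choice of one vertex from each, distinct and pairwise non-adjacent: three such vertices form one of the two parity classes, and neither class is available from three different sets. On the 7-cycle the same three sets do have one: $0\in F_1$, $3\in F_2$, $5\in F_3$. One extra vertex seems to be enough. Is it always?

## Rainbow sets, the number $f_G(n,m)$, and the three theorems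

**Definition.** Let $G$ be a graph and let $\mathcal F=(F_1,\dots,F_k)$ be a collection of independent sets of $G$, not necessarily distinct. A *rainbow independent $m$-set* of $\mathcal F$ consists of indices $i_1<\dots<i_m$ and distinct vertices $x_{i_j}\in F_{i_j}$ such that $\{x_{i_1},\dots,x_{i_m}\}$ is independent in $G$. For $m\le n$, let $f_G(n,m)$ be the minimal $k$ such that every collection of $k$ independent $n$-sets of $G$ (repetitions allowed) has a rainbow independent $m$-set.

We call the indices *colors*. If $G$ has an independent $n$-set, then $f_G(n,m)\ge m$, since a rainbow $m$-set uses $m$ different colors. In this language the first section showed that $f_{C_4}(2,2)>2$ and that $f_{C_t}(2,2)=2$ for all $t\ge5$.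

It is known that $f_{C_{2n}}(n,n)=2n-1$ for $n\ge2$, and that $f_{C_{2n+1}}(n,n)=n$ for all $n\ge1$ (Lv and Lu). The paper "Rainbow independent sets in graphs with maximum degree two" by Yue Ma, Xinmin Hou, Jun Gao, Boyuan Liu and Zhi Yin (arXiv:2108.02520, 2021) is the source of the following conjecture: if $t\ge 2n+1$, then $f_{C_t}(n,n)=n$. The conjecture is true, and these notes prove it in full, including the two known values.

**Theorem 1.** If $n\ge 1$ and $t\ge 2n+1$, then any $n$ independent $n$-sets of $C_t$ have a rainbow independent $n$-set. Hence $f_{C_t}(n,n)=n$.

**Theorem 2.** Let $1\le m\le n\le t/2$ and $t\ge3$. Then $f_{C_t}(n,m)=m$, except that $f_{C_{2n}}(n,n)=2n-1$ (here $n\ge2$). A collection of independent $n$-sets of $C_{2n}$ has no rainbow independent $n$-set if and only if each of the two independent $n$-sets of $C_{2n}$ occurs in it at most $n-1$ times.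

**Theorem 3.** Let $G$ be the disjoint union of $C_t$ and a chordal graph $H$. If $t$ is odd or $t\ge 2n+1$, then any $n$ independent $n$-sets of $G$ have a rainbow independent $n$-set.

The second sentence of Theorem 1 follows from the first: since $n\le t/2$ there is an independent $n$-set, so $f_{C_t}(n,n)\ge n$, and the first sentence gives $f_{C_t}(n,n)\le n$.

Almost all the work is in Theorem 1. We shall see in a moment why it splits into $t=2n+1$ and $t\ge2n+2$.

## Deleting a vertex with its two neighbors

On a path, induction is immediate. Let $F_1,\dots,F_n$ be independent $n$-sets of a path. Let $u$ be the leftmost vertex that belongs to some $F_i$, and let $u$ be the choice of color $i$. Any other $F_l$ has nothing to the left of $u$ and contains at most one of $u$ and its right neighbor. So after deleting $u$, its right neighbor, and everything to the left, each $F_l$ with $l\ne i$ still has at least $n-1$ elements. Induction supplies a rainbow independent $(n-1)$-set from the other colors, and $u$ completes it.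

On a cycle, the sensible attempt is to choose $v\in F_i$ for color $i$, delete $\{v-1,v,v+1\}$, and use the path that remains. Another set $F_l$ meets $\{v-1,v,v+1\}$ in at most two elements, and in two only if it contains both $v-1$ and $v+1$. So if *no* $F_l$ with $l\neq i$ contains both neighbors of $v$, each of the others keeps at least $n-1$ elements, and the path case finishes.

The attempt stops exactly when for every color $i$ and every $v\in F_i$ some other set contains both $v-1$ and $v+1$. This does happen with $t\ge2n+1$. On $C_{10}$, with $n=4$, take
$$F_1=\{0,2,4,6\},\quad F_2=\{6,8,0,2\},\quad F_3=\{1,3,5,7\},\quad F_4=\{7,9,1,3\}.$$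
The sets $F_1,F_2$ together contain all the pairs $\{0,2\},\{2,4\},\{4,6\},\{6,8\},\{8,0\}$, so both neighbors of any odd vertex lie together in $F_1$ or in $F_2$. Likewise $F_3,F_4$ contain all the pairs $\{1,3\},\{3,5\},\{5,7\},\{7,9\},\{9,1\}$, so both neighbors of any even vertex lie together in $F_3$ or in $F_4$. Whatever $v$ we start with, some other set is cut down to two elements where three are needed. A rainbow independent set exists all the same, for instance $0,2,5,7$ from $F_1,F_2,F_3,F_4$ in this order; it is the induction that cannot reach it.

What the failure offers is a set $F_l$ containing both $v-1$ and $v+1$. Such a color has two mirror-image positions around $v$, just as $F_2=\{-1,1\}$ had in the first section. The plan is to collect such colors in a growing window around a fixed vertex, and to delete a whole window at once.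

The arithmetic decides the size of the window. Suppose we delete $2k+1$ consecutive vertices, dispose of $k$ colors inside, and close the rest up to a cycle of length $t-2k-1$. For the remaining $n-k$ colors we need $t-2k-1\ge 2(n-k)+1$, that is, $t\ge 2n+2$. So this can work for $t\ge2n+2$. The case $t=2n+1$ needs its own argument, and the induction cannot avoid it: starting from $t=2n+2$ we land on a cycle of length exactly $2(n-k)+1$. We prove that case first.

## The tight case $t=2n+1$: arcs and the cycle lemma

Let $N=2n+1$ and $V(C_N)=\mathbb Z_N$.

**Step 1: independent $n$-sets are arcs.** This step replaces independence by something linear. Since $N$ is odd, $j\mapsto 2j$ is a bijection of $\mathbb Z_N$; give the vertex $2j$ the new name $j$. In an independent $n$-set the $n$ cyclic gaps between consecutive elements are at least $2$ and sum to $2n+1$, so all are $2$ except one, which is $3$. Hence the set is $\{v,v+2,\dots,v+2(n-1)\}$ for some $v$. Conversely every such set is independent, its last gap being $2n+1-2(n-1)=3$. In the new names the independent $n$-sets are therefore exactly the arcs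
$$A(a)=\{a,a+1,\dots,a+n-1\},\qquad a\in\mathbb Z_N .$$
Write $F_i=A(a_i)$. We must find $w$ such that the colors can be matched bijectively to the elements of $A(w)$, each color $i$ receiving an element of $A(a_i)\cap A(w)$.

For example, on $C_7$ the old vertices $0,2,4,6,1,3,5$ get the new names $0,1,\dots,6$. The sets $\{0,2,4\},\{1,3,5\},\{1,3,5\}$ become $A(0),A(4),A(4)$.

**Step 2: what a color can cover in a fixed target arc.** Fix $w$ and put $b=w-n=w+n+1$ in $\mathbb Z_N$. Every residue $a$ is of exactly one of the following two types, since there are $n+(n+1)=N$ possibilities in all.

- *P-type:* $a=w-s$ with $1\le s\le n$. Both arcs lie in the stretch $w-s,\dots,w+n-1$ of $n+s\le 2n<N$ vertices, so there is no wrap-around, and $A(a)\cap A(w)$ is the set of the first $n-s$ elements of $A(w)$. Call $n-s$ the prefix length.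
- *S-type:* $a=w+s$ with $0\le s\le n$. Both arcs lie in the stretch $w,\dots,w+s+n-1$ of $n+s\le 2n<N$ vertices, and $A(a)\cap A(w)$ is the set of the last $n-s$ elements of $A(w)$. Call $n-s$ the suffix length.

**Step 3: a sufficient condition on $w$.** We look for a condition that lets the P-type colors fill $A(w)$ from the left and the S-type colors from the right. Suppose that for every $0\le r\le n-1$

- (A) at most $r$ P-type colors have prefix length $\le r$, and
- (B) at most $r$ S-type colors have suffix length $\le r$.

Order the P-type colors by prefix length, $\ell_1\le\ell_2\le\cdots$. Then $\ell_j\ge j$: otherwise the first $j$ of them all have prefix length $\le j-1$, against (A) with $r=j-1\le n-1$. So the $j$-th P-type color can take the $j$-th element of $A(w)$. In the same way, by (B), the $j$-th S-type color in order of suffix length can take the $j$-th element of $A(w)$ from the right. If there are $p$ P-type colors, these take the first $p$ elements, and the $n-p$ S-type colors take the last $n-p$. The choices are distinct and fill $A(w)$.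

**Step 4: the condition as positivity of partial sums.** This step turns (A) and (B) into a statement about one sequence, so that a good $w$ can be found by counting. Let $m(p)$ be the number of colors $i$ with $a_i=p$, and put $y_p=1-m(p)$. A P-type color has prefix length $n-s\le r$ exactly when $n-r\le s\le n$, that is, when $a_i\in\{b,b+1,\dots,b+r\}$. An S-type color has suffix length $\le r$ exactly when $a_i=w+s$ with $n-r\le s\le n$; since $w+n=b-1$, this means $a_i\in\{b-1,b-2,\dots,b-1-r\}$. Each of these two sets has $r+1$ elements, so "at most $r$ colors" says that the sum of $y$ over the set is at least $1$. Thus (A) and (B) say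
$$\sum_{q=0}^{r}y_{b+q}\ge1\quad\text{and}\quad \sum_{q=0}^{r}y_{b-1-q}\ge1\qquad(0\le r\le n-1).\tag{1}$$

**Cycle lemma.** Let $(y_p)_{p\in\mathbb Z}$ be an $N$-periodic integer sequence with all $y_p\le 1$ and with sum $S>0$ over a period. Then at least $S$ residues $b$ mod $N$ have the property that all sums $y_b+y_{b+1}+\dots+y_{b+r}$ $(r\ge0)$ are positive.

*Proof.* Choose $(s_p)_{p\in\mathbb Z}$ with $s_p-s_{p-1}=y_p$ and $s_0=0$. Then $s_{p+N}=s_p+S$, so $s_p\to\pm\infty$ as $p\to\pm\infty$. For an integer $h$, let $p(h)$ be the last index $p$ with $s_p\le h$; it exists because of these two limits. All $q>p(h)$ have $s_q>h$. In particular $h+1\le s_{p(h)+1}\le s_{p(h)}+1$, so $s_{p(h)}\ge h$, and therefore $s_{p(h)}=h$. Put $b=p(h)+1$. For every $r\ge0$,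
$$y_b+\dots+y_{b+r}=s_{b+r}-s_{b-1}=s_{b+r}-h>0 ,$$
so $b$ has the required property.

It remains to count residues. From $s_{p(h)}=h$ we see that $h\mapsto p(h)$ is injective, and from $s_{p+N}=s_p+S$ that $p(h+S)=p(h)+N$. If $0\le h,h'\le S-1$ and $p(h')=p(h)+cN$ for some integer $c$, then $p(h')=p(h+cS)$, so $h'=h+cS$; as $|h'-h|<S$, this forces $c=0$ and $h'=h$. So $h=0,\dots,S-1$ give $S$ different residues. $\square$

**Step 5: counting.** Here the sum over a period is $S=N-n=n+1>0$, since there are $n$ colors. The lemma applied to $(y_p)$ gives at least $n+1$ residues $b$ satisfying all the first inequalities in (1). Applied to the reversed sequence $z_p=y_{-p}$, it gives at least $n+1$ residues $b'$ for which all sums $y_{-b'}+y_{-b'-1}+\dots+y_{-b'-r}$ are positive. Putting $b=1-b'$, we get at least $n+1$ residues $b$ satisfying all the second inequalities. Since $2(n+1)>2n+1=N$, some $b$ satisfies both, and $w=b+n$ is the arc we want. This proves Theorem 1 for $t=2n+1$. $\square$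

**Example.** For $A(0),A(4),A(4)$ with $N=7$ we have $(y_0,\dots,y_6)=(0,1,1,1,-1,1,1)$, with sum $4=n+1$. Checking partial sums, the first inequalities in (1), required for all $r\ge 0$, hold exactly for $b\in\{1,2,5,6\}$, and the second exactly for $b\in\{0,2,3,4\}$. The only common residue is $b=2$, which gives $w=5$ and $A(5)=\{5,6,0\}$. The two copies of $A(4)$ are P-type with prefix length $2$ and take $5$ and $6$; $A(0)$ is S-type with suffix length $1$ and takes $0$. In old names these are $3,5,0$, the set found on the 7-cycle in the first section.

## Windows, mirror images and anchors

Now let $t\ge 2n+2$. The proof is by induction on $n$. For $n=1$ any element of $F_1$ will do. Let $n\ge2$, and assume Theorem 1 for all $n'$ with $1\le n'<n$ and all $t'\ge 2n'+1$; here $t'=2n'+1$ is the case just proved. Let $F_1,\dots,F_n$ be independent $n$-sets of $C_t$ with $V(C_t)=\mathbb Z_t$, rotated so that $0\in F_1$.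

For $0\le k\le n$ put
$$W_k=\{-k,\dots,k\},\qquad O_k=\{-k,-k+2,\dots,k-2,k\},$$
read mod $t$. Since $2n+1<t$, the integers in $[-n,n]$ are distinct mod $t$. Two of them that differ by at least $2$ are non-adjacent in $C_t$, because they differ by at most $2n\le t-2$. So inside $[-n,n]$ we may compute with integers.

Suppose we want to delete $W_k$ after placing $k$ colors inside it. The remaining vertices form a path with ends $k+1$ and $-k-1$, and the remaining colors may want to use either end. An inside placement that keeps clear of both $k$ and $-k$ would be safe, but it has to be a $k$-element independent set in $W_{k-1}$, and the only one is $O_{k-1}$. We ask for less, and use two devices together: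

1. join $k+1$ to $-k-1$, so that the outer colors use *at most one* of the two ends;
2. keep *two* inside placements of the same colors, mirror images of each other, one avoiding $k$ and the other avoiding $-k$, and choose between them after the outer colors have chosen.

**Definition.** For $1\le k\le n$, a *$k$-anchor* is a pair $(A,\varphi)$ where $A$ is a set of $k$ colors and $\varphi:A\to\{-k,\dots,k-1\}$ satisfies $|\varphi(a)-\varphi(b)|\ge2$ for $a\neq b$, and both $\varphi(a)\in F_a$ and $-\varphi(a)\in F_a$ for all $a\in A$.

Thus $\varphi$ places the colors of $A$ on a rainbow independent set in $[-k,k-1]$, and $-\varphi$ places the same colors on a rainbow independent set in $[-k+1,k]$. Three examples.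

- A $1$-anchor always exists: $A=\{1\}$, $\varphi(1)=0$, because $0\in F_1$ and $-0=0$.
- In the $C_{10}$ example, $F_4=\{7,9,1,3\}$ contains $\pm1$ and $F_2=\{6,8,0,2\}$ contains $\pm2$. So $A=\{2,4\}$ with $\varphi(2)=-2$, $\varphi(4)=1$ is a $2$-anchor. Its mirror image puts color $2$ on $2$ and color $4$ on $-1=9$.
- An $n$-anchor gives a rainbow independent $n$-set, namely $\varphi(A)$: it has $n$ elements in $[-n,n-1]$, with pairwise differences at least $2$.

**The shape of an anchor.** We need to know what $\varphi(A)$ can look like. Split $\{-k,\dots,k-1\}$ into the $k$ pairs $\{-k+2r,-k+2r+1\}$, $0\le r<k$. The $k$ values of $\varphi$ differ pairwise by at least $2$, so no pair contains two of them, and hence each pair contains exactly one. If the larger element $-k+2r+1$ of a pair is used, then the smaller element $-k+2r+2$ of the next pair is at distance $1$ and cannot be used, so the larger element is used there as well, and so on to the right. Hence there is $x=x(A,\varphi)\in\{0,\dots,k\}$ with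
$$\varphi(A)=\{-k+2r:0\le r<x\}\cup\{-k+2r+1:x\le r<k\}.\tag{2}$$
In words: going from left to right, the first $x$ pairs use their smaller element and all later pairs use their larger element. For the $2$-anchor above, $\varphi(A)=\{-2,1\}$; the pairs are $\{-2,-1\}$ and $\{0,1\}$, so $x=1$.

## What can block the deletion of a window

**Lemma.** Let $(A,\varphi)$ be a $k$-anchor with $1\le k\le n-1$. Then either there is a rainbow independent $n$-set, or there is a color $l\notin A$ with $F_l\supseteq O_k$ or $F_l\supseteq O_{k+1}$.

*Proof.* Suppose that there is no such $l$. We construct a rainbow independent $n$-set.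

**Step 1: close up.** This step makes the smaller cycle for the induction. Delete $W_k$ from $C_t$, and join the two ends $k+1$ and $-k-1$ of the remaining path. The result is a cycle $C'$ on
$$t'=t-2k-1\ \ge\ 2(n-k)+1\ \ge\ 3\tag{3}$$
vertices. Every edge of $C_t$ between two remaining vertices is an edge of the path, hence of $C'$. So a set of vertices of $C'$ that is independent in $C'$ is independent in $C_t$.

**Step 2: every color outside $A$ keeps $n-k$ usable vertices.** This step checks the hypothesis of the induction. Let $l\notin A$. We claim that $F_l\setminus W_k$ contains an $(n-k)$-set that is independent in $C'$.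

We use a count for windows. For $0\le j\le k$, independent elements of $W_j$ listed as integers have consecutive differences at least $2$ and total spread at most $2j$. So an independent set has at most $j+1$ elements in $W_j$, and if it has $j+1$ then all differences are $2$ and these elements form $O_j$.

By assumption $F_l\not\supseteq O_k$, so the count with $j=k$ gives $|F_l\cap W_k|\le k$ and $|F_l\setminus W_k|\ge n-k$.

Suppose first that $F_l$ does not contain both $k+1$ and $-k-1$. The only edge of $C'$ that is not in $C_t$ joins these two, so $F_l\setminus W_k$ is independent in $C'$, and any $n-k$ of its elements will do.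

Suppose now that $F_l$ contains both $k+1$ and $-k-1$. Their neighbors $k$ and $-k$ are not in $F_l$, so $F_l\cap W_k\subseteq W_{k-1}$. By the count with $j=k-1$ this intersection has at most $k$ elements, with equality only if it equals $O_{k-1}$. In the case of equality,
$$F_l\supseteq O_{k-1}\cup\{k+1,-k-1\}=O_{k+1},$$
which we excluded. So $|F_l\cap W_k|\le k-1$ and $|F_l\setminus W_k|\ge n-k+1$. Removing $k+1$ leaves at least $n-k$ vertices, independent in $C'$. This proves the claim.

**Step 3: use the induction hypothesis outside the window.** There are $n-k$ colors outside $A$, with $1\le n-k<n$, and by Step 2 each of them has an independent $(n-k)$-set of $C'$ inside its $F_l$. By (3) we have $t'\ge 2(n-k)+1$. So the induction hypothesis gives a rainbow independent $(n-k)$-set $R'$ of $C'$, using exactly the colors not in $A$.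

**Step 4: glue on $\varphi$ or its mirror image.** The set $R'$ is independent in $C_t$ and disjoint from $W_k$. The only edges of $C_t$ between $W_k$ and its complement are $\{k,k+1\}$ and $\{-k,-k-1\}$. Since $k+1$ and $-k-1$ are adjacent in $C'$, the set $R'$ contains at most one of them.

If $-k-1\notin R'$, take $R'\cup\varphi(A)$. As $\varphi(A)\subseteq[-k,k-1]$ does not contain $k$, the only possible conflict is between $-k$ and $-k-1$, and the latter is not in $R'$.

If $-k-1\in R'$, then $k+1\notin R'$; take $R'\cup(-\varphi(A))$. As $-\varphi(A)\subseteq[-k+1,k]$ does not contain $-k$, the only possible conflict is between $k$ and $k+1$, and the latter is not in $R'$.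

Either way the set is independent, has $(n-k)+k=n$ elements, and uses each color once. $\square$

Both obstructions $O_k$ and $O_{k+1}$ are symmetric under $z\mapsto -z$. A blocking color $l$ therefore contains each of its positions together with the mirror image, and this is what a color needs in order to join an anchor. The final section of the proof exploits this.

## A blocking color always improves the anchor

Suppose that there is no rainbow independent $n$-set. Anchors exist (there is a $1$-anchor), and there are finitely many of them. Among all anchors choose $(A,\varphi)$ with $(k,x)$ lexicographically maximal: first $k$ as large as possible, then $x$. An $n$-anchor would give a rainbow independent $n$-set, so $k\le n-1$. The Lemma then gives a color $l\notin A$ with $F_l\supseteq O_k$ or $F_l\supseteq O_{k+1}$. We show that in each case some anchor has a larger $(k,x)$.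

**Case 1: $F_l\supseteq O_{k+1}$.** The aim is to add $l$ at the new left end, after making room there by reflecting. Put $A'=A\cup\{l\}$, $\varphi'(l)=-(k+1)$, and $\varphi'(a)=-\varphi(a)$ for $a\in A$. The reflected values lie in $[-k+1,k]$, so they are at distance at least $2$ from $-(k+1)$, and they differ from one another as before. All values of $\varphi'$ lie in $\{-(k+1),\dots,k\}$, which is the range prescribed for a $(k+1)$-anchor. For $a\in A$ both signs of $\varphi'(a)$ lie in $F_a$, since this holds for $\varphi(a)$; and $\pm(k+1)\in O_{k+1}\subseteq F_l$. So $(A',\varphi')$ is a $(k+1)$-anchor, against the maximality of $k$.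

**Case 2: $F_l\supseteq O_k$ and $x=k$.** The aim is to add $l$ at the right end, which is free. By (2), $\varphi(A)=\{-k,-k+2,\dots,k-2\}$. Put $A'=A\cup\{l\}$ and extend $\varphi$ by $\varphi'(l)=k$. The image is $O_k\subseteq\{-(k+1),\dots,k\}$, its elements differ by at least $2$, and $\pm k\in O_k\subseteq F_l$. So this is a $(k+1)$-anchor, a contradiction.

**Case 3: $F_l\supseteq O_k$ and $x<k$.** Now there may be no room for one more color; the aim is to exchange one color for $l$ and increase $x$. By (2) there is a color $a\in A$ with $\varphi(a)=-k+2x+1$. Put $A'=(A\setminus\{a\})\cup\{l\}$, keep $\varphi$ on $A\setminus\{a\}$, and put $\varphi'(l)=-k+2x$. Since $0\le x<k$, both $-k+2x$ and $k-2x$ belong to $O_k\subseteq F_l$. The neighboring values in the image, when present, are $-k+2x-2$ (the smaller element of the pair $r=x-1$) and $-k+2x+3$ (the larger element of the pair $r=x+1$), at distances $2$ and $3$. So $(A',\varphi')$ is a $k$-anchor, and its image has the form (2) with $x+1$ in place of $x$. This contradicts the maximality of $x$ for this $k$.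

Every case is contradictory, so a rainbow independent $n$-set exists. This completes the induction and the proof of Theorem 1. $\blacksquare$

**Example.** Run the argument on the $C_{10}$ collection that blocked every single-vertex deletion:
$$F_1=\{0,2,4,6\},\quad F_2=\{6,8,0,2\},\quad F_3=\{1,3,5,7\},\quad F_4=\{7,9,1,3\}.$$
Start with the $1$-anchor $A=\{1\}$, $\varphi(1)=0$; the only pair is $\{-1,0\}$, its larger element is used, and $x=0$. Color $4$ blocks, since $F_4\supseteq\{9,1\}=O_1$. Case 3 exchanges color $1$ for color $4$ with $\varphi(4)=-1$; now $x=1$. Color $2$ blocks, since $F_2\supseteq\{8,0,2\}=O_2=O_{k+1}$. Case 1 reflects color $4$ to the position $1$ and puts color $2$ at $-2$: this is the $2$-anchor $\varphi(2)=-2$, $\varphi(4)=1$ from before.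

The remaining colors are $1$ and $3$. Neither $F_1$ nor $F_3$ contains $O_2=\{8,0,2\}$ or $O_3=\{7,9,1,3\}$, so nothing blocks, and the construction in the Lemma applies with $k=2$. Delete $W_2=\{8,9,0,1,2\}$ and close up $3,4,5,6,7$ to a 5-cycle with $3$ and $7$ adjacent. Color $1$ keeps $\{4,6\}$. Color $3$ keeps $\{3,5,7\}$, which contains both ends $k+1=3$ and $-k-1=7$; dropping $3$ leaves $\{5,7\}$. From $\{4,6\}$ and $\{5,7\}$ the only rainbow independent pair on the 5-cycle is $R'=\{4,7\}$. It contains $-k-1=7$, and $\varphi$ itself would conflict, because color $2$ would sit on $8$, next to $7$. The mirror image puts color $2$ on $2$ and color $4$ on $9$. The result is $4\in F_1$, $2\in F_2$, $7\in F_3$, $9\in F_4$, and $\{2,4,7,9\}$ is independent in $C_{10}$.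

## All values $f_{C_t}(n,m)$

*Proof of Theorem 2.* Since $n\le t/2$, the cycle $C_t$ has an independent $n$-set, so $f_{C_t}(n,m)\ge m$.

**Step 1: every case except $m=n$, $t=2n$.** This step reduces to Theorem 1. If $m<n$, then $t\ge2n\ge2m+2$. If $m=n$ and $t\ne2n$, then $t\ge 2n+1=2m+1$. In both cases $t\ge 2m+1$. Given $m$ independent $n$-sets, replace each by an $m$-element subset and apply Theorem 1 with $m$ in place of $n$. The rainbow independent $m$-set obtained is one for the original sets. Hence $f_{C_t}(n,m)=m$.

**Step 2: $m=n$ and $t=2n$.** Here $t\ge3$ forces $n\ge2$. In an independent $n$-set of $C_{2n}$ the $n$ cyclic gaps are at least $2$ and sum to $2n$, so all are $2$. The only independent $n$-sets are thus the two parity classes. A rainbow independent $n$-set is itself one of these classes. Each of its $n$ vertices is chosen from a set of the collection that contains it, and the only independent $n$-set containing it is the same class. So a rainbow independent $n$-set requires at least $n$ copies of one class. Conversely, $n$ copies of a class have a rainbow independent $n$-set: assign its $n$ vertices to $n$ copies. So a collection has no rainbow independent $n$-set if and only if each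 class occurs at most $n-1$ times. For every $k\le 2n-2$ there is a collection of $k$ sets of this kind. Among $2n-1$ sets, some class occurs at least $n$ times. Hence $f_{C_{2n}}(n,n)=2n-1$. $\blacksquare$

In particular, for every $n\ge2$ we have $2n-1>n$, so the bound $t\ge2n+1$ in Theorem 1 cannot be lowered to $t\ge2n$.

## A cycle together with a chordal graph

Recall that a graph is *chordal* if it has no induced cycle of length at least $4$. Induced subgraphs of chordal graphs are chordal. A vertex $u$ is *simplicial* if its closed neighborhood $N[u]$ is a clique. By a theorem of Dirac, every nonempty chordal graph has a simplicial vertex. For instance, a path is chordal and its end vertices are simplicial. The path argument at the beginning used exactly this: a simplicial vertex costs every other set at most one element.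

*Proof of Theorem 3.* Use induction on $n$. For $n=1$ any element of $F_1$ will do. Let $n\ge2$, and let $F_1,\dots,F_n$ be independent $n$-sets of $G$.

**Step 1: all sets inside the cycle.** Suppose that $F_i\subseteq V(C_t)$ for all $i$. Then $C_t$ has an independent $n$-set, so $n\le t/2$. If $t$ is odd, this gives $t\ge2n+1$; otherwise $t\ge2n+1$ by hypothesis. Theorem 1 applies.

**Step 2: some set meets $H$.** The aim is to remove one color at a simplicial vertex. Now $U=V(H)\cap\bigcup_iF_i$ is nonempty. The graph $H[U]$ is chordal, so it has a simplicial vertex $u$; say $u\in F_i$. Let $N[u]$ be the closed neighborhood of $u$ in $G$. It lies in $V(H)$, because $G$ is a disjoint union. For $l\ne i$ we have $F_l\cap N[u]\subseteq N[u]\cap U$, which is a clique, so the independent set $F_l$ has at most one element in $N[u]$. Hence each of the $n-1$ sets $F_l\setminus N[u]$, $l\neq i$, contains an independent $(n-1)$-set of $G$. The hypothesis passes to $n-1$: either $t$ is odd, or $t\ge2n+1\ge2(n-1)+1$. By induction the colors $l\ne i$ have a rainbow independent $(n-1)$-set chosen from the sets $F_l\setminus N[u]$. It contains neither $u$ nor any neighbor of $u$. Adding $u$ with color $i$ gives a rainbow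 independent $n$-set. $\blacksquare$
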